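\title{Sequences with the fewest subsequence sums of length $|G|$}

\begin{abstract}
Let $G$ be a finite abelian group and let $S$ be a sequence over $G$ of length $|G|+r$ with no zero-sum subsequence of length $|G|$, where $0\le r\le \mathsf D(G)-2$. Suppose that, among such sequences, $S$ has the fewest sums of subsequences of length $|G|$. We prove that there is then a zero-sum free sequence $T$ of length $r+1$ with $|\Sigma(T)|\le|\Sigma_{|G|}(S)|$ and $|\operatorname{supp}(T)|\ge\min\{r+1,|\operatorname{supp}(S)|-1\}$. For $r\ge 1$ one can take $T$ inside a translate of $S$, with $|\Sigma(T)|=|\Sigma_{|G|}(S)|$ and $|\operatorname{supp}(T)|=|\operatorname{supp}(S)|-1$. The argument applies to every multiple $k$ of $\exp(G)$ that is at least the minimal number of subsequence sums of a zero-sum free sequence of length $r+1$, and it describes the extremal sequences. The tools are the DeVos--Goddyn--Mohar theorem and two exchange arguments.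
\end{abstract}

\section{Two minimum problems}\label{sec:intro}

Throughout, $G$ is a finite abelian group, written additively, and $\exp(G)$ is its exponent, the largest order of an element; every element order divides it. For integers $a,b$ we write $[a,b]=\{x\in\mathbb Z: a\le x\le b\}$.

A \emph{sequence} over $G$ is a finite unordered list of elements of $G$ with repetition allowed, that is, a finite multiset. Sequences are written multiplicatively: $S=g_1\cdots g_\ell$, the sequence $g^h$ consists of $h$ copies of $g$, and $ST$ is the concatenation of $S$ and $T$. The \emph{length} of $S$ is $|S|=\ell$, its \emph{sum} is $\sigma(S)=g_1+\dots+g_\ell$, its \emph{support} $\operatorname{supp}(S)$ is the set of its distinct terms, and $\mathsf v_g(S)$ is the multiplicity of $g$ in $S$. We write $U\mid S$ if $U$ is a subsequence (a submultiset) of $S$, and then $SU^{-1}$ is what remains of $S$ when $U$ is deleted. The \emph{translate} $S-g$ is obtained by subtracting $g$ from every term. A sequence with sum $0$ is \emph{zero-sum}; the empty sequence counts as zero-sum.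 For integers $k,m\ge 0$ put
\[
\Sigma_k(S)=\{\sigma(U): U\mid S,\ |U|=k\},\qquad
\Sigma(S)=\bigcup_{k=1}^{|S|}\Sigma_k(S),\qquad
\Sigma_{[0,m]}(S)=\bigcup_{k=0}^{m}\Sigma_k(S).
\]
Thus $\Sigma_0(S)=\{0\}$, and $0$ always lies in $\Sigma_{[0,m]}(S)$. The sequence $S$ is \emph{zero-sum free} if $0\notin\Sigma(S)$. The \emph{Davenport constant} $\mathsf D(G)$ is the smallest positive integer $\ell$ such that no sequence of length $\ell$ over $G$ is zero-sum free. Subsequences of zero-sum free sequences are zero-sum free, so zero-sum free sequences exist in exactly the lengths up to $\mathsf D(G)-1$.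

The first problem asks how few subsequence sums a zero-sum free sequence can have. For $0\le r\le \mathsf D(G)-2$ let
\[
\mathsf F(r+1)=\min\{|\Sigma(T)|: T \text{ zero-sum free over } G,\ |T|=r+1\}.
\]
If $T=t_1\cdots t_{r+1}$ is zero-sum free, then the partial sums $t_1+\dots+t_i$ are distinct, because the difference of two of them is the sum of a nonempty subsequence. Also $\Sigma(T)\subset G\setminus\{0\}$. Hence
\begin{equation}\label{eq:Fbounds}
r+1\le \mathsf F(r+1)\le |G|-1 .
\end{equation}

The second problem fixes the length of the subsequences. For integers $k\ge1$ and $r\ge 0$ let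
\[
\mathsf f_{G,k}(r)=\min\{|\Sigma_k(S)|: S \text{ a sequence over } G,\ |S|=k+r,\ 0\notin\Sigma_k(S)\}.
\]
It measures how few values the $k$-term sums can take when there are $r$ terms to spare and the value $0$ is avoided. If $\exp(G)\nmid k$, the question is degenerate: there is a $g$ with $kg\ne0$, and $\Sigma_k(g^{k+r})=\{kg\}$ gives $\mathsf f_{G,k}(r)=1$. If $\exp(G)\mid k$, for instance if $k=|G|$, then $kg=0$ for all $g$, the set $\Sigma_k(S)$ does not change when $S$ is translated, and constant sequences are excluded. This is the case we study.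

Padding with zeros links the two problems. Let $0\le r\le\mathsf D(G)-2$ and let $T$ be zero-sum free with $|T|=r+1$ and $|\Sigma(T)|=\mathsf F(r+1)$. The sequence $0^{k-1}T$ has length $k+r$, and each of its $k$-term subsequences consists of zeros and at least one term of $T$. So $\Sigma_k(0^{k-1}T)\subset\Sigma(T)\not\ni0$. The minimum defining $\mathsf f_{G,k}(r)$ is therefore taken over a nonempty set, and
\begin{equation}\label{eq:upper}
\mathsf f_{G,k}(r)\le \mathsf F(r+1)\qquad\text{for all } k\ge1 \text{ and } 0\le r\le \mathsf D(G)-2 .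
\end{equation}

One would guess that equality holds for large multiples $k$ of $\exp(G)$, and that the sequences attaining the minimum are the translates of $0^{k-1}T$. The second guess is too strong. Take $G=\mathbb Z/5\mathbb Z$, $k=5$, $r=1$. A $5$-term subsequence of a sequence $S$ of length $6$ omits one term, so $|\Sigma_5(S)|=|\operatorname{supp}(S)|$, and since constant sequences are excluded the minimum is at least $2$. It is attained by $0^41^2$, which is the padded form of $T=1^2$, but also by $0^31^3$, with $\Sigma_5(0^31^3)=\{2,3\}$, in which no element occurs four times. The multiplicities are thus flexible. The support is not: both sequences have one more distinct term than $T$. The first statement of the following theorem, which ties the support of a minimizing $S$ to the support of a zero-sum free sequence with few sums, is the conjecture posed in \cite{WCP}.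

\begin{theorem}\label{thm:conj}
Let $S$ be a sequence over $G$ with $|S|=|G|+r$, where $r\in[0,\mathsf D(G)-2]$. Suppose that $0\notin\Sigma_{|G|}(S)$ and $|\Sigma_{|G|}(S)|=\mathsf f_{G,|G|}(r)$. Then there is a zero-sum free sequence $T$ over $G$ with $|T|=r+1$ such that
\[
|\Sigma_{|G|}(S)|\ge|\Sigma(T)|\qquad\text{and}\qquad |\operatorname{supp}(T)|\ge\min\{r+1,|\operatorname{supp}(S)|-1\}.
\]
If $r\ge1$, then $T$ can be taken to be a subsequence of a translate of $S$ with $|\Sigma_{|G|}(S)|=|\Sigma(T)|$ and $|\operatorname{supp}(T)|=|\operatorname{supp}(S)|-1$.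
\end{theorem}

The restriction $r\ge 1$ in the last sentence is necessary. For $r=0$ every sequence of length $|G|$ with nonzero sum attains the minimum $1$, and $S=0\cdot1\cdot2\cdot2$ over $\mathbb Z/4\mathbb Z$ has $|\operatorname{supp}(S)|-1=2$, while $|T|=1$.

The length $|G|$ enters the proof only through two properties: it is a multiple of $\exp(G)$, and by \eqref{eq:Fbounds} it exceeds $\mathsf F(r+1)$. Theorem~\ref{thm:conj} is deduced from the following result.

\begin{theorem}\label{thm:main}
Let $1\le r\le \mathsf D(G)-2$, write $\mathsf F=\mathsf F(r+1)$, and let $k$ be a positive multiple of $\exp(G)$.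
\begin{enumerate}
\item[(a)] We have $\mathsf f_{G,k}(r)\ge\min\{k+1,\mathsf F\}$, and $\mathsf f_{G,k}(r)=\mathsf F$ if $k\ge \mathsf F-1$.
\item[(b)] Let $k\ge\mathsf F$, $|S|=k+r$ and $0\notin\Sigma_k(S)$. Then $|\Sigma_k(S)|=\mathsf F$ if and only if, for some $g\in G$,
\[
S-g=0^h\,T\,Y,
\]
where $h\ge r+1$, the sequence $T$ is zero-sum free with $|T|=r+1$ and $|\Sigma(T)|=\mathsf F$, and
\[
\operatorname{supp}(Y)\subset\operatorname{supp}(T),\qquad \Sigma_{[0,r]}(TY)=\Sigma_{[0,r]}(T).
\]
Moreover, in that case there are elements $g$ with $\mathsf v_g(S)\ge r+1$, and for every such $g$ the sequence $R$ of nonzero terms of $S-g$ has a zero-sum free subsequence of length $r+1$, and every such subsequence $T$ satisfies $|\Sigma(T)|=\mathsf F$ and $\operatorname{supp}(T)=\operatorname{supp}(R)$. In particular $|\operatorname{supp}(S)|=|\operatorname{supp}(T)|+1\le r+2$.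
\item[(c)] In \emph{(b)}, the bound $k\ge\mathsf F$ cannot be weakened to $k\ge\mathsf F-1$. In \emph{(a)}, the bound $k+1$ can be attained with $k+1<\mathsf F$.
\end{enumerate}
\end{theorem}

For small $r$ the description becomes explicit and contains the two sequences over $\mathbb Z/5\mathbb Z$ above.

\begin{theorem}\label{thm:small}
Let $1\le r\le\exp(G)-2$, let $k$ be any positive multiple of $\exp(G)$, and let $|S|=k+r$. Then $\mathsf f_{G,k}(r)=r+1$. The conditions $0\notin\Sigma_k(S)$ and $|\Sigma_k(S)|=r+1$ hold if and only if $S=a^xb^y$ with $x+y=k+r$, the order $m=\operatorname{ord}(b-a)$ satisfies $m\ge r+2$, and the residue of $y$ modulo $m$ in $[0,m-1]$ lies in $[r+1,m-1]$.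
\end{theorem}

Section~\ref{sec:basic} replaces $k$-term sums by short sums. Section~\ref{sec:r1} carries out the whole argument for $r=1$ and isolates what is missing for larger $r$. Section~\ref{sec:lower} proves the lower bound, Section~\ref{sec:extremal} analyzes equality and proves Theorem~\ref{thm:conj}, and Section~\ref{sec:small} treats Theorem~\ref{thm:small} and the examples for Theorem~\ref{thm:main}(c).

\section{From long sums to short sums}\label{sec:basic}

A $k$-term subsequence of a sequence of length $k+r$ is determined by the $r$ terms it omits. If moreover one element occurs often, we move it to $0$, and the $r$-term sums become sums of \emph{at most} $r$ of the remaining terms.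

\begin{lemma}\label{lem:basic}
Let $S$ be a sequence over $G$ and let $k\ge1$ and $r\ge0$ be integers.
\begin{enumerate}
\item[(i)] If $|S|=k+r$, then $\Sigma_k(S)=\sigma(S)-\Sigma_r(S)$. In particular $|\Sigma_k(S)|=|\Sigma_r(S)|$, and $0\notin\Sigma_k(S)$ if and only if $\sigma(S)\notin\Sigma_r(S)$.
\item[(ii)] If $\exp(G)\mid k$, then $\Sigma_k(S-g)=\Sigma_k(S)$ for all $g\in G$.
\item[(iii)] If $S=0^hR$ with $h\ge r$, then $\Sigma_r(S)=\Sigma_{[0,r]}(R)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The map $U\mapsto SU^{-1}$ is a bijection from the $k$-term to the $r$-term subsequences of $S$, and $\sigma(U)=\sigma(S)-\sigma(SU^{-1})$.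
(ii) If $|U|=k$, then $\sigma(U-g)=\sigma(U)-kg=\sigma(U)$.
(iii) An $r$-term subsequence of $S$ has the form $0^jU$ with $U\mid R$ and $|U|\le r$. Conversely, if $U\mid R$ and $|U|\le r$, then $0^{r-|U|}U$ is an $r$-term subsequence of $S$, because $r-|U|\le h$.
\end{proof}

By (i) and (iii), $|\Sigma_k(0^hR)|=|\Sigma_{[0,r]}(R)|$, and this is at least $|\Sigma_{[0,r]}(T)|$ for every $T\mid R$. The next lemma evaluates that bound when $T$ is zero-sum free of length $r+1$: passing from $\Sigma(T)$ to $\Sigma_{[0,r]}(T)$ adds the value $0$ and removes the value $\sigma(T)$. The missing value $\sigma(T)$ will later control the support.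

\begin{lemma}\label{lem:missing}
Let $T$ be a zero-sum free sequence over a finite abelian group with $|T|=r+1$. Then $\Sigma_{[0,r]}(T)=(\Sigma(T)\cup\{0\})\setminus\{\sigma(T)\}$, and $|\Sigma_{[0,r]}(T)|=|\Sigma(T)|$.
\end{lemma}

\begin{proof}
If $\sigma(T)=\sigma(U)$ with $U\mid T$ and $|U|\le r$, then $TU^{-1}$ is a nonempty zero-sum subsequence of $T$, which is impossible. So $\sigma(T)\notin\Sigma_{[0,r]}(T)$. Every element of $\Sigma(T)\cup\{0\}$ other than $\sigma(T)$ is the sum of a proper, possibly empty, subsequence and lies in $\Sigma_{[0,r]}(T)$. The sizes agree because $0\notin\Sigma(T)$ and $\sigma(T)\in\Sigma(T)$.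
\end{proof}

\section{The case $r=1$}\label{sec:r1}

Let $\mathsf D(G)\ge3$, let $k$ be a positive multiple of $\exp(G)$, and let $|S|=k+1$ with $0\notin\Sigma_k(S)$. Here $\Sigma_1(S)=\operatorname{supp}(S)$, so Lemma~\ref{lem:basic}(i) gives $|\Sigma_k(S)|=|\operatorname{supp}(S)|$. We assume $|\Sigma_k(S)|\le k$ and show that $|\Sigma_k(S)|\ge\mathsf F(2)$, in three steps.

\emph{Step 1: a popular element.} The $k+1$ terms of $S$ take at most $k$ values, so some $g$ occurs at least twice. By Lemma~\ref{lem:basic}(ii) we may replace $S$ by $S-g$. Then $S=0^hR$ with $h\ge2$ and all terms of $R$ nonzero. Since $0^k$ is not a subsequence of $S$, we have $h\le k-1$, and $|R|=k+1-h\ge2$.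

\emph{Step 2: a zero-sum free pair.} Suppose that every two-term subsequence of $R$ is zero-sum. Then so is every subsequence of even length. One of the numbers $k-h$ and $k-h+1$ is even; call it $\ell$. Since $\ell\le|R|$, there is a zero-sum $W\mid R$ of length $\ell$, and since $k-\ell\in\{h-1,h\}$, the sequence $0^{k-\ell}W$ is a zero-sum subsequence of $S$ of length $k$. This contradicts $0\notin\Sigma_k(S)$. So $R$ has a subsequence $T=ab$ with $a+b\ne0$, and $T$ is zero-sum free since $a,b\neq0$.

\emph{Step 3: counting.} We have $\operatorname{supp}(S)\supset\{0,a,b\}=\Sigma_{[0,1]}(T)$, a set with as many elements as $\Sigma(T)=\{a,b,a+b\}$: two if $a=b$ and three otherwise. Hence $|\Sigma_k(S)|\ge|\Sigma(T)|\ge\mathsf F(2)$. If $|\Sigma_k(S)|=\mathsf F(2)$, then equality holds throughout, so $|\Sigma(T)|=\mathsf F(2)$ and $\operatorname{supp}(S)=\{0\}\cup\operatorname{supp}(T)$.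

This is the lower bound of Theorem~\ref{thm:main}(a) and the support statement of Theorem~\ref{thm:main}(b) for $r=1$. For general $r$ each step needs a new ingredient.

In Step 1 we want an element of multiplicity at least $r+1$, and in general there is none. Let $G=(\mathbb Z/4\mathbb Z)^2$, $k=12$, $r=2$, and let $S$ consist of seven terms of the form $(x,0)$ and seven of the form $(x,1)$, no element occurring more than twice. A $12$-term subsequence contains $5$, $6$ or $7$ terms of the second kind, so its sum has second coordinate $1$, $2$ or $3$. Thus $0\notin\Sigma_{12}(S)$ and $|\Sigma_{12}(S)|\le12=k$, yet all multiplicities are at most $r$. What is popular here is a coset of the subgroup $\mathbb Z/4\mathbb Z\times\{0\}$. The DeVos--Goddyn--Mohar theorem supplies such a coset in general, and Steps 2 and 3 are then carried out in a quotient group.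

In Step 2 the parity argument is replaced by an extremal choice of $W$ (Lemma~\ref{lem:window}).

In Step 3, equality gives only $\Sigma_{[0,r]}(R)=\Sigma_{[0,r]}(T)$, and for $r\ge2$ a term $w$ of $R$ outside $\operatorname{supp}(T)$ could hide in this set as a sum of several terms of $T$. Take $r=2$ and $T=t_1t_2t_3$. Such a $w$ would be a sum of two terms, say $w=t_1+t_2$. But then $w+t_3=\sigma(T)$ is a two-term sum of $R$, while $\sigma(T)$ is exactly the value missing from $\Sigma_{[0,2]}(T)$ by Lemma~\ref{lem:missing}. The same exchange works for every $r$.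

\section{The lower bound}\label{sec:lower}

We begin with the general form of Step 2. It holds for every $k$ and will be applied in a quotient of $G$.

\begin{lemma}\label{lem:window}
Let $K$ be a finite abelian group, let $k\ge1$ and $r\ge0$, and let $S=0^hR$ be a sequence over $K$ with $|S|=k+r$, $h\ge r+1$ and $0\notin\Sigma_k(S)$. Then $R$ has a zero-sum free subsequence of length $r+1$.
\end{lemma}

\begin{proof}
Since $0^k$ is not a subsequence of $S$, we have $h\le k-1$. If $W\mid R$ is zero-sum and $|W|\in[k-h,k]$, then $0^{k-|W|}W$ is a zero-sum subsequence of $S$ of length $k$. So the interval $[k-h,k]$ is a forbidden window for the lengths of zero-sum subsequences of $R$. The idea is to come as close to the window as possible from below; a further short zero-sum subsequence would then land inside it.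

Among the zero-sum subsequences of $R$ of length at most $k-h-1$, which include the empty sequence, choose $W$ of maximal length. Then
\[
|RW^{-1}|\ge(k+r-h)-(k-h-1)=r+1 .
\]
Let $T\mid RW^{-1}$ have length $r+1$, and suppose that $V\mid T$ is nonempty and zero-sum. Then $WV\mid R$ is zero-sum and longer than $W$, so $|WV|\ge k-h$ by the choice of $W$. On the other hand $|V|\le r+1\le h$ gives $|WV|\le (k-h-1)+h=k-1$. So $|WV|$ lies in the window, a contradiction. Hence $T$ is zero-sum free.
\end{proof}

For Step 1 we recall the stabilizer. For a nonempty set $A\subset G$, the set $\operatorname{stab}(A)=\{x\in G:x+A=A\}$ is a subgroup $H$ of $G$. The set $A$ is a union of $H$-cosets, so $|A|=|H|\,|\varphi(A)|$, where $\varphi\colon G\to G/H$ is the canonical map. The sets $A$ and $a-A$ have the same stabilizer for every $a\in G$, since subgroups are closed under negation. For a sequence $S=g_1\cdots g_\ell$ we write $\varphi(S)=\varphi(g_1)\cdots\varphi(g_\ell)$. The subsequences of $\varphi(S)$ are the sequences $\varphi(U)$ with $U\mid S$, so $\Sigma_j(\varphi(S))=\varphi(\Sigma_j(S))$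 for all $j$. The only external result that we use is the following theorem, in the case where all sets are singletons.

\begin{theorem}[DeVos--Goddyn--Mohar \cite{DGM}]\label{thm:DGM}
Let $S$ be a sequence over $G$, let $1\le\ell\le|S|$, and let $H=\operatorname{stab}(\Sigma_\ell(S))$. Then
\[
|\Sigma_\ell(S)|\ \ge\ |H|\Big(1-\ell+\sum_{Q\in G/H}\min\{\ell,\mathsf v_Q(S)\}\Big),
\]
where $\mathsf v_Q(S)$ is the number of terms of $S$, counted with multiplicity, that lie in the coset $Q$.
\end{theorem}

The truncation at $\ell$ reflects that an $\ell$-term sum uses at most $\ell$ terms from a coset. For $|S|=k+r$ we have a choice between $\ell=k$ and $\ell=r$, since the two sets of sums have the same size. With $\ell=k$ the bracket is at most $1-k+|S|=r+1$. With $\ell=r$ it equals $1-r+|S|=k+1$ as soon as no coset contains more than $r$ terms, and this is the dichotomy we need: either there are more than $k$ sums, or some coset is popular.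

\begin{proposition}\label{prop:lower}
Let $r\ge1$, let $k$ be a positive multiple of $\exp(G)$, and let $S$ be a sequence over $G$ with $|S|=k+r$, $0\notin\Sigma_k(S)$ and $|\Sigma_k(S)|\le k$. Let $H=\operatorname{stab}(\Sigma_k(S))$ and let $\varphi\colon G\to G/H$ be the canonical map.
\begin{enumerate}
\item[(i)] Some coset of $H$ contains at least $r+1$ terms of $S$.
\item[(ii)] For every $g\in G$ such that $g+H$ contains at least $r+1$ terms of $S$, the sequence $S-g$ has a subsequence $T$ of length $r+1$ such that $\varphi(T)$ is zero-sum free. This $T$ is zero-sum free, and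
\[
|\Sigma_k(S)|\ \ge\ |H|\,|\Sigma(\varphi(T))|\ \ge\ |\Sigma(T)|+|H|-1 .
\]
\end{enumerate}
\end{proposition}

\begin{proof}
(i) By Lemma~\ref{lem:basic}(i), $\Sigma_r(S)$ has the same size and the same stabilizer $H$ as $\Sigma_k(S)$. If $\mathsf v_Q(S)\le r$ for every coset $Q$, then Theorem~\ref{thm:DGM} with $\ell=r\ge1$ gives
\[
|\Sigma_k(S)|=|\Sigma_r(S)|\ge|H|\,(1-r+k+r)\ge k+1,
\]
contrary to the hypothesis $|\Sigma_k(S)|\le k$.

(ii) Replace $S$ by $S-g$. By Lemma~\ref{lem:basic}(ii) this changes neither $\Sigma_k(S)$ nor $H$; here we use $\exp(G)\mid k$. Now at least $r+1$ terms of $S$ lie in $H$, so $\varphi(S)=0^hR$ with $h\ge r+1$, where $R$ is the sequence of nonzero terms of $\varphi(S)$.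

To apply Lemma~\ref{lem:window} in $G/H$ we need $0\notin\Sigma_k(\varphi(S))$. For an arbitrary subgroup this could fail; it holds because $H$ is the stabilizer. Indeed, if $0\in\Sigma_k(\varphi(S))=\varphi(\Sigma_k(S))$, then $\Sigma_k(S)$ meets $H$, and being a union of $H$-cosets it contains $H$ and hence $0$, a contradiction. So $R$ has a zero-sum free subsequence of length $r+1$, and it has the form $\varphi(T)$ with $T\mid S$. If a nonempty $U\mid T$ were zero-sum, so would be $\varphi(U)$. Hence $T$ is zero-sum free.

By Lemma~\ref{lem:basic}(iii) in $G/H$ we have $\Sigma_r(\varphi(S))=\Sigma_{[0,r]}(R)\supset\Sigma_{[0,r]}(\varphi(T))$, and the last set has $|\Sigma(\varphi(T))|$ elements by Lemma~\ref{lem:missing}. Since $\Sigma_r(S)$ is a union of $H$-cosets,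
\[
|\Sigma_k(S)|=|\Sigma_r(S)|=|H|\,|\Sigma_r(\varphi(S))|\ge|H|\,|\Sigma(\varphi(T))| .
\]

It remains to return from $G/H$ to $G$. The set $\varphi^{-1}(\Sigma(\varphi(T)))$ has $|H|\,|\Sigma(\varphi(T))|$ elements and contains both $\Sigma(T)$ and the coset $\sigma(T)+H$. This bound for $|\Sigma(T)|$ would suffice for Theorem~\ref{thm:main}(a), but to force $H$ to be trivial in the extremal case we need a gain that grows with $|H|$, and it comes from the coset $\sigma(T)+H$. If $U\mid T$ and $\sigma(U)\in\sigma(T)+H$, then $\varphi(TU^{-1})$ is a zero-sum subsequence of the zero-sum free sequence $\varphi(T)$, so it is empty and $U=T$. Thus $\Sigma(T)$ contains only one of the $|H|$ elements of $\sigma(T)+H$, and $|\Sigma(T)|\le|H|\,|\Sigma(\varphi(T))|-(|H|-1)$.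
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
Let $|S|=k+r$ and $0\notin\Sigma_k(S)$. Either $|\Sigma_k(S)|\ge k+1$, or Proposition~\ref{prop:lower} gives a zero-sum free $T$ of length $r+1$ with $|\Sigma_k(S)|\ge|\Sigma(T)|\ge\mathsf F$. Hence $\mathsf f_{G,k}(r)\ge\min\{k+1,\mathsf F\}$. If $k\ge\mathsf F-1$, this minimum is $\mathsf F$, and \eqref{eq:upper} gives equality.
\end{proof}

\begin{remark}
The range $r\le \mathsf D(G)-2$ is the natural one for $k=|G|$. Let $r\ge1$, $|S|=|G|+r$ and $0\notin\Sigma_{|G|}(S)$. Then $|\Sigma_{|G|}(S)|\le|G|-1$, so Proposition~\ref{prop:lower} applies and produces a zero-sum free sequence of length $r+1$, which forces $r+1\le\mathsf D(G)-1$. For larger $r$ there are no sequences to minimize over.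
\end{remark}

\section{The extremal sequences}\label{sec:extremal}

When $|\Sigma_k(S)|=\mathsf F$, the inequality of Proposition~\ref{prop:lower} leaves no room for a nontrivial stabilizer. The popular coset is then a popular element, and we are in the situation of Section~\ref{sec:r1}.

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Suppose first that $S-g=0^hTY$ has the stated form. Since $h\ge r$, Lemmas~\ref{lem:basic} and~\ref{lem:missing} give
\[
|\Sigma_k(S)|=|\Sigma_k(S-g)|=|\Sigma_r(S-g)|=|\Sigma_{[0,r]}(TY)|=|\Sigma_{[0,r]}(T)|=|\Sigma(T)|=\mathsf F .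
\]

Conversely, suppose that $|\Sigma_k(S)|=\mathsf F$.

\emph{The stabilizer is trivial.} Since $\mathsf F\le k$, Proposition~\ref{prop:lower} applies; this is the only place where $k\ge\mathsf F$ is used. It gives a zero-sum free sequence $T_0$ of length $r+1$ with
\[
\mathsf F=|\Sigma_k(S)|\ge|\Sigma(T_0)|+|H|-1\ge\mathsf F+|H|-1,
\]
so $H=\{0\}$. With $H$ trivial, part (i) of the proposition says that $\mathsf v_g(S)\ge r+1$ for some $g$. Part (ii) says that for every such $g$ the sequence $S-g$ has a zero-sum free subsequence of length $r+1$, which has no term $0$ and is therefore a subsequence of the sequence $R$ of nonzero terms of $S-g$.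

\emph{The short sums of $R$ and $T$ agree.} Fix any $g$ with $h=\mathsf v_g(S)\ge r+1$, so that $S-g=0^hR$, and fix any zero-sum free $T\mid R$ with $|T|=r+1$. Put $X=\Sigma_{[0,r]}(R)$. By Lemma~\ref{lem:basic}, $X=\Sigma_r(S-g)$ and $|X|=|\Sigma_k(S-g)|=|\Sigma_k(S)|=\mathsf F$. Since $X\supset\Sigma_{[0,r]}(T)$, Lemma~\ref{lem:missing} gives
\[
\mathsf F=|X|\ge|\Sigma_{[0,r]}(T)|=|\Sigma(T)|\ge\mathsf F .
\]
Hence $|\Sigma(T)|=\mathsf F$ and $X=\Sigma_{[0,r]}(T)$, and $\sigma(T)\notin X$ by Lemma~\ref{lem:missing}.

\emph{The supports of $R$ and $T$ agree.} Suppose that $w\in\operatorname{supp}(R)\setminus\operatorname{supp}(T)$. Then $wT\mid R$. Since $r\ge1$, the one-term sum $w$ lies in $X=\Sigma_{[0,r]}(T)$, so $w=\sigma(T_1)$ for some $T_1\mid T$ with $|T_1|\le r$. The sequence $T_1$ is not empty because $w\ne0$, and it is not a single term because $w\notin\operatorname{supp}(T)$. So $|T_1|\ge2$. Replace $T_1$ by $w$: with $U=TT_1^{-1}$ we have $wU\mid R$ and $|wU|=1+(r+1)-|T_1|\le r$, so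
\[
\sigma(T)=\sigma(T_1)+\sigma(U)=\sigma(wU)\in\Sigma_{[0,r]}(R)=X,
\]
a contradiction. Hence $\operatorname{supp}(R)=\operatorname{supp}(T)$.

With $Y=RT^{-1}$ we have $S-g=0^hTY$, $\operatorname{supp}(Y)\subset\operatorname{supp}(T)$ and $\Sigma_{[0,r]}(TY)=X=\Sigma_{[0,r]}(T)$, which is the required form. Finally, $\operatorname{supp}(S-g)=\{0\}\cup\operatorname{supp}(R)$ with $0\notin\operatorname{supp}(R)$, and translation preserves the size of the support, so $|\operatorname{supp}(S)|=|\operatorname{supp}(T)|+1\le r+2$.
\end{proof}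

\begin{proof}[Proof of Theorem~\ref{thm:conj}]
Let $r=0$. Then $\mathsf D(G)\ge2$, so $G$ has a nonzero element $t$, and $T=t$ is zero-sum free of length $1$. We have $\Sigma_{|G|}(S)=\{\sigma(S)\}$, so $|\Sigma_{|G|}(S)|=1=|\Sigma(T)|$, and $|\operatorname{supp}(T)|=1\ge\min\{1,|\operatorname{supp}(S)|-1\}$.

Let $r\ge1$ and put $k=|G|$ and $\mathsf F=\mathsf F(r+1)$. Then $\exp(G)\mid k$, and $k>\mathsf F$ by \eqref{eq:Fbounds}. Theorem~\ref{thm:main}(a) gives $|\Sigma_k(S)|=\mathsf f_{G,k}(r)=\mathsf F$. Theorem~\ref{thm:main}(b) then gives an element $g$ and a zero-sum free $T\mid S-g$ of length $r+1$ with $|\Sigma(T)|=\mathsf F=|\Sigma_{|G|}(S)|$ and $|\operatorname{supp}(T)|=|\operatorname{supp}(S)|-1\ge\min\{r+1,|\operatorname{supp}(S)|-1\}$.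
\end{proof}

\begin{remark}
The minimality of $|\Sigma_{|G|}(S)|$ is not needed to find a zero-sum free $T$ of length $r+1$ with $|\Sigma(T)|\le|\Sigma_{|G|}(S)|$; Proposition~\ref{prop:lower} gives this. It is needed for the equality of supports. For $G=\mathbb Z/7\mathbb Z$, $r=1$ and $S=0^5\cdot1\cdot2\cdot3$ we have $\sigma(S)=6\notin\operatorname{supp}(S)$, so $0\notin\Sigma_7(S)$, but $|\operatorname{supp}(S)|-1=3$ exceeds the length $r+1=2$ of $T$.
\end{remark}

\section{Small $r$, and the group $(\mathbb Z/2\mathbb Z)^3$}\label{sec:small}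

To make Theorem~\ref{thm:main}(b) explicit one has to know the zero-sum free sequences with $|\Sigma(T)|=\mathsf F(r+1)$. This is possible when the lower bound in \eqref{eq:Fbounds} is attained.

\begin{lemma}\label{lem:constant}
If $T$ is zero-sum free and $|T|=|\Sigma(T)|=r+1$, then $T=c^{r+1}$ for some $c\in G$.
\end{lemma}

\begin{proof}
Otherwise $T=a\,b\,t_3\cdots t_{r+1}$ with $a\ne b$. The partial sums $a,\ a+b,\ a+b+t_3,\ \dots,\ \sigma(T)$ are $r+1$ distinct elements of $\Sigma(T)$. The element $b\in\Sigma(T)$ is none of them: $b\neq a$, and $b=a+b+t_3+\dots+t_i$ with $i\in[2,r+1]$ (for $i=2$ this reads $b=a+b$) would make $a\,t_3\cdots t_i$ a nonempty zero-sum subsequence of $T$. So $|\Sigma(T)|\ge r+2$, a contradiction.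
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:small}]
Let $e\in G$ have order $\exp(G)\ge r+2$. Then $e^{r+1}$ is zero-sum free, so $r\le\mathsf D(G)-2$, and $\Sigma(e^{r+1})=\{e,2e,\dots,(r+1)e\}$. With \eqref{eq:Fbounds} this gives $\mathsf F(r+1)=r+1<\exp(G)\le k$. So both parts (a) and (b) of Theorem~\ref{thm:main} apply to every positive multiple $k$ of $\exp(G)$, and $\mathsf f_{G,k}(r)=r+1$.

Both directions rest on one computation. Let $c\in G$ have order $m\ge r+2$ and let $x,y\ge r+1$ with $x+y=k+r$. Then $\Sigma_r(0^xc^y)=\{0,c,\dots,rc\}$ has $r+1$ elements, and $\sigma(0^xc^y)=yc$. By Lemma~\ref{lem:basic}(i),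
\begin{equation}\label{eq:two}
|\Sigma_k(0^xc^y)|=r+1,\quad\text{and}\quad 0\notin\Sigma_k(0^xc^y)\iff (y \bmod m)\in[r+1,m-1],
\end{equation}
where $y\bmod m$ denotes the residue in $[0,m-1]$.

\emph{Necessity.} Let $0\notin\Sigma_k(S)$ and $|\Sigma_k(S)|=r+1$. By Theorem~\ref{thm:main}(b), $S-g=0^xTY$ with $x\ge r+1$, where $T$ is zero-sum free, $|T|=|\Sigma(T)|=r+1$ and $\operatorname{supp}(Y)\subset\operatorname{supp}(T)$. By Lemma~\ref{lem:constant}, $T=c^{r+1}$, so $S-g=0^xc^y$ with $y\ge r+1$. Since $c^{r+1}$ is zero-sum free, $m=\operatorname{ord}(c)\ge r+2$. As $0\notin\Sigma_k(S)=\Sigma_k(S-g)$, \eqref{eq:two} gives $(y\bmod m)\in[r+1,m-1]$. Put $a=g$ and $b=g+c$.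

\emph{Sufficiency.} Let $S=a^xb^y$ be as in the theorem, and put $c=b-a$ and $j=y\bmod m$. Then $S-a=0^xc^y$ and $y\ge j\ge r+1$. To apply \eqref{eq:two} we also need $x\ge r+1$. Since $m\mid\exp(G)\mid k$, we have $x=k+r-y\equiv m+r-j\pmod m$, and $j\in[r+1,m-1]$ gives $m+r-j\in[r+1,m-1]$. So $m+r-j$ is the residue of $x$, and $x\ge r+1$. Now \eqref{eq:two} and $\Sigma_k(S)=\Sigma_k(S-a)$ complete the proof.
\end{proof}

The last computation shows that the condition on $y$ implies the same condition on $x$, as it must, since $a$ and $b$ play symmetric roles. For $G=\mathbb Z/5\mathbb Z$, $k=5$, $r=1$ the theorem gives the sequences $a^4b^2$, $a^3b^3$, $a^2b^4$ with $a\ne b$.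

At the other extreme is a case in which the upper bound in \eqref{eq:Fbounds} is attained. Let $G=(\mathbb Z/2\mathbb Z)^3$, a vector space over the field with two elements, with $\exp(G)=2$. A nonempty zero-sum subsequence is a nontrivial linear relation among the terms, so a sequence is zero-sum free if and only if its terms are linearly independent. Hence $\mathsf D(G)=4$, the value $r=2$ is admissible, the zero-sum free sequences of length $3$ are the bases, and $\Sigma(T)=G\setminus\{0\}$ for each basis $T$. Thus $\mathsf F(3)=7$.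

\begin{proof}[Proof of Theorem~\ref{thm:main}(c)]
Let $G=(\mathbb Z/2\mathbb Z)^3$ and $r=2$, so $\mathsf F=7$.

Take $k=6=\mathsf F-1$, and let $S$ be the sequence of length $8=k+r$ that contains each element of $G$ once. In each coordinate exactly four elements have entry $1$, so $\sigma(S)=0$. A sum of two distinct elements is nonzero, and each nonzero $x$ equals $x+0$, so $\Sigma_2(S)=G\setminus\{0\}$. By Lemma~\ref{lem:basic}(i), $\Sigma_6(S)=-\Sigma_2(S)=G\setminus\{0\}$. Thus $0\notin\Sigma_6(S)$ and $|\Sigma_6(S)|=7=\mathsf F$, which equals $\mathsf f_{G,6}(2)$ by part (a). But all multiplicities in $S$ are $1$, so no translate of $S$ has the form $0^hTY$ with $h\ge3$, and $|\operatorname{supp}(S)|-1=7>3\ge|\operatorname{supp}(T)|$ for every $T$ of length $3$. So (b) fails for $k=\mathsf F-1$. The step that breaks is Proposition~\ref{prop:lower}(i): here $|\Sigma_k(S)|=k+1$.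

Take $k=2$, and let $S$ be the sequence of length $4=k+r$ that contains each element of a subgroup $K$ of order $4$ once. As before, $\Sigma_2(S)=K\setminus\{0\}$. So $0\notin\Sigma_2(S)$ and $|\Sigma_2(S)|=3=k+1<\mathsf F$, and by part (a), $\mathsf f_{G,2}(2)=3$.
\end{proof}

\begin{example}
For the next even value $k=8=|G|$, Theorem~\ref{thm:main}(b) applies to $G=(\mathbb Z/2\mathbb Z)^3$ and $r=2$. If $|S|=10$ and $0\notin\Sigma_8(S)$, then $7=\mathsf f_{G,8}(2)\le|\Sigma_8(S)|\le|G|-1=7$, so $S$ is extremal, and a translate of $S$ has the form $0^he_1^{\alpha}e_2^{\beta}e_3^{\gamma}$ with $e_1,e_2,e_3$ a basis, $h\ge3$ and $\alpha,\beta,\gamma\ge1$. For a sequence of this form, the two-term sums are all elements of $G$ except $e_1+e_2+e_3$. By Lemma~\ref{lem:basic}(i), $0$ is not an $8$-term sum exactly when the total sum is $e_1+e_2+e_3$, that is, when $\alpha,\beta,\gamma$ are odd. Besides the padded sequence $0^7e_1e_2e_3$ one finds, for instance, $0^3e_1^3e_2^3e_3$. All of them have support of size $4=r+2$.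
\end{example}

\begin{thebibliography}{9}

\bibitem{DGM}
DeVos, Goddyn, and Mohar, \emph{A generalization of Kneser's addition theorem}, Adv. Math. 220 (2009) 1531--1548.

\bibitem{WCP}
Rui Wang, Han Chao, and Jiangtao Peng, \emph{On the number of subsequence sums related to the support of a sequence in finite abelian groups}, arXiv:2404.11307 (2024).

\end{thebibliography}
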